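# Regular Bruhat subdivisions that no totally non-negative flag induces

## 1. A line in a plane in three-space

Let $\mathcal C$ be the field of generalized real Puiseux series: series $\sum_e c_et^e$ with real coefficients whose real exponents form a well-ordered set. The valuation $\operatorname{val}$ is the smallest exponent that occurs, and $\operatorname{val}(0)=\infty$. A nonzero series is *positive* if its leading coefficient, the coefficient of the smallest exponent, is positive. This makes $\mathcal C$ an ordered field in which $t$ is positive and smaller than every positive real number. Two consequences are used all the time: if $a\ge b>0$ then $\operatorname{val}(a)\le\operatorname{val}(b)$, and the valuation of a sum of positive elements is the minimum of their valuations. We write $t^\infty=0$.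

We start with a line $L_1=\langle x\rangle$ inside a plane $L_2$ in $K^3$, where $K$ is $\mathbb R$ or $\mathcal C$. Let $p_{12},p_{13},p_{23}$ be the $2\times2$ minors of a basis of $L_2$, and index them by the missing element: $q_1=p_{23}$, $q_2=p_{13}$, $q_3=p_{12}$. Expanding a $3\times 3$ determinant along its first row gives $L_2=\{v:q_1v_1-q_2v_2+q_3v_3=0\}$. Hence $L_1\subset L_2$ if and only if
$$x_2q_2=x_1q_1+x_3q_3. \tag{1}$$
The vectors $x$ and $q$ are defined up to scalars. Call the flag *totally non-negative* (tnn) if both can be chosen with all entries $\ge 0$.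

Over $\mathcal C$ we record only valuations, $\mu_1(i)=\operatorname{val}(x_i)$ and $\mu_*(i)=\operatorname{val}(q_i)$. Put $A_i=\mu_1(i)+\mu_*(i)$. By (1), the minimum of $A_1,A_2,A_3$ is attained at least twice, or all three are $\infty$. Conversely, take any functions $\mu_1,\mu_*:[3]\to\mathbb R\cup\{\infty\}$, not identically $\infty$, with this property. For $\theta\in\mathbb R^3$ put
$$I_\theta=\arg\min_i(\mu_1(i)-\theta_i),\qquad J_\theta=\arg\min_i(\mu_*(i)+\theta_i),$$
and call the pair $(I_\theta,J_\theta)$ a *cell*. Call a cell *Bruhat* if there are real vectors $x,q\ge 0$ that satisfy (1) and have supports exactly $I_\theta$ and $J_\theta$. Each cell is thus a small sign problem over $\mathbb R$. Do the solutions of these real problems fit together to a solution over $\mathcal C$? In this case they do.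

**Proposition 1.** If all cells of $(\mu_1,\mu_*)$ are Bruhat, then there is a tnn flag $L_1\subset L_2$ in $\mathcal C^3$ whose valuations are $\mu_1,\mu_*$.

*Proof.* Let $T,U$ be the sets where $\mu_1,\mu_*$ are finite, and let $V=T\cap U$. If $V=\emptyset$, put $x_i=t^{\mu_1(i)}$ and $q_i=t^{\mu_*(i)}$; all products $x_iq_i$ vanish and (1) holds.

Let $V\neq\emptyset$, let $m=\min A_i<\infty$, and let $S$ be the set of $i$ with $A_i=m$. Take $\theta_i=\mu_1(i)$ on $T$, take $\theta_i=m-\mu_*(i)$ on $U\setminus T$, and $\theta_i=0$ elsewhere. Then $\mu_1-\theta$ is $0$ on $T$, while $\mu_*+\theta$ equals $A_i$ on $V$ and $m$ on $U\setminus T$. So $I_\theta=T$, $J_\theta=S\cup(U\setminus T)$, and $I_\theta\cap J_\theta=S$. This cell is Bruhat, so there are real numbers $x_iq_i\ge0$, nonzero exactly for $i\in S$, that satisfy (1). If $2\notin S$, then $x_1q_1+x_3q_3=0$, so $S=\emptyset$, which is false. Hence $2\in S$, and then $1\in S$ or $3\in S$. In other words $A_2=\min(A_1,A_3)$.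

Now put $x_i=t^{\mu_1(i)}$ for all $i$, $q_1=t^{\mu_*(1)}$, $q_3=t^{\mu_*(3)}$, and $q_2=(x_1q_1+x_3q_3)/x_2$. The division is allowed because $A_2<\infty$. Then $q_2$ is positive and $\operatorname{val}(q_2)=\min(A_1,A_3)-\mu_1(2)=\mu_*(2)$. So (1) holds, everything is non-negative, and the valuations are right. $\square$

What changes in general? Take ranks $1$ and $3$ in $K^4$, with $q_i=p_{[4]\setminus i}$. A line $\langle x\rangle$ lies in the hyperplane given by $q$ if and only if $x_1q_1+x_3q_3=x_2q_2+x_4q_4$. The argument above still produces non-negative lines inside non-negative hyperplanes. But total non-negativity is defined through *complete* flags, so there must also be a non-negative plane $F_2$ between the two, and the argument says nothing about it. Solving the incidence relation with non-negative entries is no longer enough. For instance $x=(1,1,1,1)$ and $q=(1+t,1,0,t)$ are non-negative and incident; we shall see in Section 5 that no non-negative plane fits between them, although every cell of this example does admit one.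

## 2. Flags, valuations, cells, and the statements

Fix $n\ge1$ and a rank vector $\mathbf d=(d_1<\dots<d_s)$ with entries in $[n]$. Let $K$ be $\mathbb R$ or $\mathcal C$.

**Definition (flags, tnn).** A flag of rank $\mathbf d$ is a chain $L_1\subset\dots\subset L_s\subseteq K^n$ with $\dim L_i=d_i$. A subspace $L$ of dimension $k$ has Plücker coordinates $p_B$, $B\in\binom{[n]}k$: the maximal minors of a matrix whose rows form a basis of $L$, columns in increasing order. Equivalently, the wedge product of the rows is $\sum_Bp_Be_B$ with $e_B=e_{b_1}\wedge\dots\wedge e_{b_k}$ for $b_1<\dots<b_k$. They are defined up to a common nonzero scalar. Call $L$ *nonneg* if it has a Plücker representative with all coordinates $\ge0$. A flag is *tnn* if it extends to a complete flag all of whose constituents are nonneg. Multiplying columns by positive elements of $K$ preserves this. The sets $B$ with $p_B\ne0$ are the bases of a matroid, the *support* of $L$.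

**Definition (flag matroids, Bruhat polytopes).** A flag matroid $\mathbf M=(M_1,\dots,M_s)$ of rank $\mathbf d$ is a sequence of matroids on $[n]$ of ranks $d_i$, each a quotient of the next. The textbook property we use is that for generic $w\in\mathbb R^n$ the $w$-maximal bases of the constituents are nested, $B_1\subset\dots\subset B_s$. Its polytope is the Minkowski sum $P_{\mathbf M}=P_{M_1}+\dots+P_{M_s}$ of the matroid polytopes $P_{M_i}=\operatorname{conv}\{\sum_{b\in B}e_b:B\text{ a basis of }M_i\}$. We say that $\mathbf M$, or $P_{\mathbf M}$, is *Bruhat* if $\mathbf M$ is the support of a tnn flag over $\mathbb R$.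

For example, on $[3]$ the flag matroid $(U_{1,3},U_{2,3})$ is Bruhat: take $x=(1,1,1)$, $q=(1,2,1)$ in (1). The flag matroid with $M_1=U_{1,3}$ and bases $23,12$ for $M_2$ is the support of the flag $x=(1,1,1)$, $q=(1,0,-1)$. It is not Bruhat: nonneg representatives would give $0=x_2q_2=x_1q_1+x_3q_3>0$.

**Definition (valuated flag matroids, cells).** A valuated flag matroid of rank $\mathbf d$ is a tuple $\boldsymbol\mu=(\mu_1,\dots,\mu_s)$ of functions $\mu_i:\binom{[n]}{d_i}\to\mathbb R\cup\{\infty\}$, not identically $\infty$, each taken modulo adding a real constant, that satisfy the tropical Plücker and incidence relations: for $i\le j$, $|A|=d_i-1$, $|B|=d_j+1$, the minimum of $\mu_i(A\cup b)+\mu_j(B\setminus b)$ over $b\in B\setminus A$ is attained at least twice or is $\infty$. The valuations of a flag over $\mathcal C$ satisfy these relations, so they form a valuated flag matroid. For $\theta\in\mathbb R^n$ let $\mu_i^\theta$ be the matroid whose bases minimize $\mu_i(B)-\sum_{b\in B}\theta_b$. Then $\boldsymbol\mu^\theta=(\mu_1^\theta,\dots,\mu_s^\theta)$ is a flag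 matroid, and the polytopes $P_{\boldsymbol\mu^\theta}$, $\theta\in\mathbb R^n$, are the cells of a regular subdivision of $P_{\mathbf M}$, where $\mathbf M$ is the underlying flag matroid of $\boldsymbol\mu$ (the sets where the $\mu_i$ are finite). This is the subdivision *induced* by $\boldsymbol\mu$. A *regular Bruhat subdivision* is one induced by a valuated flag matroid all of whose cells are Bruhat.

As an example take $n=3$, $\mathbf d=(1,2)$, $\mu_1\equiv0$, $\mu_2(23)=\mu_2(13)=0$, $\mu_2(12)=1$. Here $P_{\mathbf M}$ is a hexagon, the sum of two opposite triangles. For $\theta=0$ the cell has $M_1=\{1,2,3\}$ and $M_2=\{23,13\}$, a triangle plus a parallel segment. For $\theta=(0,0,-1)$ it has $M_1=\{1,2\}$ and $M_2=\{23,13,12\}$, a segment plus a triangle. These are two trapezoids, each with half the area of the hexagon, so they are the two maximal cells. Both are Bruhat: take $x=(1,1,1),q=(1,1,0)$ and $x=(1,1,0),q=(1,1,1)$.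

**Definition (tnn valuated flag matroids).** $\boldsymbol\mu$ is *tnn* if there is a tnn flag over $\mathcal C$ such that $\mu_i(B)=\operatorname{val}(p^{(i)}_B)$ for all $i,B$ and suitable Plücker representatives $p^{(i)}$.

It is known that a tnn $\boldsymbol\mu$ induces a Bruhat subdivision (a proof is in Section 3), and that some $\boldsymbol\mu$ that induce Bruhat subdivisions are not tnn. One may still hope to replace such a $\boldsymbol\mu$ by another one. The question, from Jorge Alberto Olarte, "Positivity for partial tropical flag varieties", arXiv:2302.10171 (2023), is: *given a regular Bruhat subdivision, does there always exist a tnn valuated flag matroid $\boldsymbol\nu$ that induces exactly this subdivision?* The answer is no.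

**Theorem A.** Let $n=4$, $\mathbf d=(1,3)$, $\mu_1\equiv0$, $\mu_3(234)=\mu_3(134)=0$, $\mu_3(123)=1$, $\mu_3(124)=\infty$. Then $\boldsymbol\mu=(\mu_1,\mu_3)$ is a valuated flag matroid inducing a Bruhat subdivision of $P_{\mathbf M}$, and no tnn valuated flag matroid induces this subdivision. Here $P_{\mathbf M}$ itself is not a Bruhat polytope.

**Theorem B.** Let $n=5$, $\mathbf d=(1,3)$, $\mu_1\equiv0$, $\mu_3(B)=0$ if $B\not\supseteq\{1,2\}$, $\mu_3(123)=\mu_3(124)=1$, $\mu_3(125)=2$. Then $\boldsymbol\mu=(\mu_1,\mu_3)$ is a valuated flag matroid inducing a Bruhat subdivision, $P_{\mathbf M}=P_{U_{1,5}}+P_{U_{3,5}}$ is a Bruhat polytope, and no tnn valuated flag matroid induces this subdivision.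

**Theorem C.** Fix $n$ and $\mathbf d$, and put $\mathbf d'=\mathbf d\setminus\{n\}$.

1. Every regular Bruhat subdivision of rank $\mathbf d$ is induced by a tnn valuated flag matroid if and only if $\mathbf d'$ consists of consecutive integers.
2. Every regular Bruhat subdivision of rank $\mathbf d$ of a Bruhat polytope $P_{\mathbf M}$ is induced by a tnn valuated flag matroid if and only if $\mathbf d'$ consists of consecutive integers or $\mathbf d'=\{1,n-1\}$.

Everything is proved below except the sufficiency of "consecutive", which is quoted from the literature in Section 8. A constituent of rank $n$ is trivial: its only Plücker coordinate is a constant, it belongs to every complete flag, and it translates all polytopes by $(1,\dots,1)$. So it may be ignored.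

## 3. Seven facts about nonneg flags

**Fact 1 (the polytope determines the flag matroid).** *$P_{\mathbf M}$ determines $\mathbf M$. Hence two valuated flag matroids induce the same subdivision if and only if they have the same set of flag matroids $\{\boldsymbol\mu^\theta\}$; in particular their underlying flag matroids agree.*

*Proof.* A vertex of $P_{\mathbf M}$ is the unique maximizer of a generic $w$, so it is the sum of the vectors $\sum_{b\in B_i}e_b$ over the $w$-maximal bases $B_1\subset\dots\subset B_s$. Its $j$-th coordinate counts the $i$ with $j\in B_i$, and since the $B_i$ are nested, $B_i$ is the set of $j$ with coordinate at least $s-i+1$. So the vertex determines all $B_i$. Every basis $B$ of $M_i$ arises: take $w$ generic and close to $\sum_{b\in B}e_b$. The underlying flag matroid is recovered from $P_{\mathbf M}$, the union of the cells. $\square$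

From now on we identify a cell with its flag matroid.

**Fact 2 (faces).** *If $\mathbf N$ is Bruhat and $w\in\mathbb R^n$, then the flag matroid $\mathbf N^w$ of $w$-maximal bases is Bruhat. Hence a subdivision is Bruhat as soon as its maximal cells are.*

*Proof.* Take a complete nonneg real flag whose constituents in the ranks of $\mathbf N$ have support $\mathbf N$, and multiply column $i$ by $\tau^{-w_i}$ with real $\tau\to0^+$. The coordinate $p_B$ is multiplied by $\tau^{-w(B)}$, where $w(B)=\sum_{b\in B}w_b$. After division by the largest of the factors that occur in its rank, each Plücker vector converges to its restriction to the $w$-maximal bases. Plücker and incidence relations survive in the limit, so the limit is a complete nonneg flag, with support $\mathbf N^w$. For the second claim, every cell is a face of a cell of dimension $\dim P_{\mathbf M}$, and the face of $P_{\mathbf N}$ in direction $w$ is $P_{\mathbf N^w}$. $\square$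

**Fact 3.** *A tnn valuated flag matroid induces a Bruhat subdivision.*

*Proof.* Let $F_\bullet$ be a complete nonneg flag over $\mathcal C$ through the given flag, and let $\theta\in\mathbb R^n$. Multiply column $i$ by $t^{-\theta_i}$; then $\operatorname{val}(p_B)$ becomes $\operatorname{val}(p_B)-\theta(B)$. Divide each Plücker vector by the power of $t$ that makes its minimal valuation $0$, and take the coefficient of $t^0$ in every coordinate. On elements of valuation $\ge0$ this is a ring homomorphism to $\mathbb R$, so the Plücker and incidence relations persist and we get a complete real flag. Each coordinate is a positive leading coefficient or $0$, so the flag is nonneg. Its support in rank $d_i$ is $\mu_i^\theta$. $\square$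

**Fact 4 (extending upwards).** *If $L_1\subset\dots\subset L_k$ with $\dim L_i=i$ are all nonneg, then this flag is tnn.*

*Proof.* Let $k<n$ and let $j$ be maximal with $e_j\notin L_k$. Then $e_{j+1},\dots,e_n\in L_k$, so every basis of $L_k$ contains $j+1,\dots,n$. In $\big(\sum p_Be_B\big)\wedge e_j$ the vector $e_j$ has to pass exactly $e_{j+1},\dots,e_n$, so $L_k+Ke_j$ has coordinates $p_{B\cup j}=(-1)^{n-j}p_B$ for $j\notin B$, and $0$ otherwise. They all have the same sign, so the space is nonneg. Iterate. $\square$

**Fact 5 (projection).** *Let $F_\bullet$ be a complete nonneg flag in $K^n$ and $\pi:K^n\to K^m$ the projection to the first $m$ coordinates. The distinct spaces among the $\pi(F_j)$ form a complete nonneg flag in $K^m$.*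

*Proof.* It suffices to treat $m=n-1$. The dimensions of the $\pi(F_j)$ grow by steps $0$ or $1$ up to $n-1$. If $e_n\notin F$, then $\pi$ is injective on $F$, and $\pi(F)$ has the coordinates $p_B$ with $n\notin B$. If $e_n\in F$, then $F=\pi(F)\oplus Ke_n$, and $\pi(F)$ has the coordinates $p_{B\cup n}$. $\square$

**Fact 6 (three-term incidence).** *For $F\subset F'$ of dimensions $m-1,m$ with coordinates $p,p'$, $|S|=m-2$, and $i<j<l$ not in $S$,*
$$p_{Sj}\,p'_{Sil}=p_{Si}\,p'_{Sjl}+p_{Sl}\,p'_{Sij}. \tag{2}$$

*Proof.* Let $F'$ be the row space of an $m\times n$ matrix with columns $c_1,\dots,c_n$ whose first $m-1$ rows span $F$, and let $\epsilon$ be the last unit vector of $K^m$. With $S$ listed first, $p(S,a)=\det(c_S,c_a,\epsilon)$ and $p'(S,a,b)=\det(c_S,c_a,c_b)$. If the columns $c_S$ are dependent, everything is $0$. Otherwise, modulo their span, these are $2\times2$ determinants $[a\,\epsilon]$, $[a\,b]$ in a plane, and the relation $[j\epsilon][il]=[i\epsilon][jl]+[l\epsilon][ij]$ is the three-term Plücker relation for $i,j,l,\epsilon$. To pass to sorted sets, let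 $\varepsilon_a=(-1)^{\#\{s\in S:s>a\}}$. Sorting $(S,a)$ costs $\varepsilon_a$ and sorting $(S,a,b)$ with $a<b$ costs $\varepsilon_a\varepsilon_b$, so each of the three terms is multiplied by $\varepsilon_i\varepsilon_j\varepsilon_l$. $\square$

**Fact 7 (adding loops and coloops).** *Let $Q=[m]$ and $G\subseteq\{m+1,\dots,n\}$. (a) If $L\subseteq K^Q$, then $L\oplus K^G$ has coordinates $p_{B\cup G}=p_B(L)$ for $B\subseteq Q$ and no others; in particular it is nonneg if $L$ is. (b) If all bases of $L\subseteq K^n$ are of the form $B\cup G$ with $B\subseteq Q$, then $L=L'\oplus K^G$, where $L'\subseteq K^Q$ is the projection of $L$ to $K^Q$.*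

*Proof.* (a) Wedge the representative of $L$ with $e_G$; the elements of $G$ come after those of $Q$. (b) If $i\notin Q\cup G$, then column $i$ is zero, since a nonzero column extends to a basis. So $L\subseteq K^{Q\cup G}$. If $i\in G$, then the columns other than $i$ do not have full rank, so a nonzero vector of $L$ vanishes outside $i$, and $e_i\in L$. Hence $K^G\subseteq L$, which gives the splitting. $\square$

## 4. An inequality that the hidden plane forces

In ranks $(1,3)$ the plane $F_2$ is not part of the data. The next lemma eliminates it.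

**Lemma 1.** Let $F_\bullet$ be a complete nonneg flag with coordinates $x_a,p_{ab},p_{abc}\ge0$ in ranks $1,2,3$. Let $i<j<k<l$ with $x_i,x_k>0$ and $p_{ijk}>0$. Then
$$x_k\,p_{ijl}\ge x_l\,p_{ijk}. \tag{3}$$

*Proof.* By (2) with $S=\emptyset$ and $i<k<l$, and with $S=\{i\}$ and $j<k<l$,
$$x_kp_{il}=x_ip_{kl}+x_lp_{ik}\ge x_lp_{ik},\qquad p_{ik}p_{ijl}=p_{ij}p_{ikl}+p_{il}p_{ijk}\ge p_{il}p_{ijk}.$$
If $p_{ik}>0$, then $x_kp_{ik}p_{ijl}\ge x_kp_{il}p_{ijk}\ge x_lp_{ik}p_{ijk}$, and we divide by $p_{ik}$.

If $p_{ik}=0$, then (2) for $i<j<k$ reads $0=x_jp_{ik}=x_ip_{jk}+x_kp_{ij}$. Since $x_i,x_k>0$, we get $p_{ij}=p_{jk}=0$. So $F_2$ projects to a space of dimension at most $1$ in the coordinates $i,j,k$, hence $F_3$ to one of dimension at most $2$, and $p_{ijk}=0$, a contradiction. $\square$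

The conclusion mentions only ranks $1$ and $3$. It does not follow from $L_1\subset L_3$ being nonneg, and it is what we use against every candidate $\boldsymbol\nu$.

## 5. Ranks $(1,3)$ on four letters: Theorem A

**Step 1: $\boldsymbol\mu$ is a valuated flag matroid.** We exhibit a flag over $\mathcal C$ with these valuations. Take $L_1=\langle(1,1,1,1)\rangle$ and $L_3=\{v:(1+t)v_1-v_2-tv_4=0\}$, which contains $L_1$. From the basis $(1,1+t,0,0)$, $(0,0,1,0)$, $(0,-t,0,1)$ of $L_3$ one reads off
$$p_{234}=1+t,\qquad p_{134}=1,\qquad p_{124}=0,\qquad p_{123}=t.$$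
The valuations are those of Theorem A.

**Step 2: the candidates for maximal cells.** This reduces the Bruhat property to two checks. Write $\theta=-y$; adding a constant to all $y_i$ changes no cell, so let $\min y=0$. Describe a cell by $I=\{i:y_i=0\}$, the bases of $M_1$, and $J=\{j:[4]\setminus j\in M_3\}$. Since $\mu_3([4]\setminus j)+\sum_{b\ne j}y_b$ equals $A_j-y_j$ plus a constant, with $A=(0,0,\infty,1)$, we have $J=\arg\min_j(A_j-y_j)$. Put $\kappa=\min_j(A_j-y_j)\le-y_1\le0$. Note that $\dim P_{\mathbf M}=3$: it lies in a hyperplane $\sum v_i=\text{const}$ and contains a translate of a $3$-simplex.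

Let $\kappa<0$. An element $j\in I\cap J$ would give $A_j=\kappa<0$, so $I\cap J=\emptyset$. Then $\sum_{i\in I}v_i$ is $1$ on $P_{M_1}$, and it is $|I|$ on $P_{M_3}$, because every basis $[4]\setminus j$ with $j\in J$ contains $I$. Since $I$ is nonempty and $I\ne[4]$, the cell has dimension less than $3$.

Let $\kappa=0$. Then $-y_1,-y_2\ge0$, so $y_1=y_2=0$ and $\{1,2\}\subseteq I\cap J$. Also $4\notin I\cap J$, since $A_4\neq0$, and $3\notin J$, since $A_3=\infty$. So $I\cap J=\{1,2\}$. If $3\notin I$, then $v_3$ is constant on both summands; if $4\notin I\cup J$, then $v_4$ is. In both cases the cell is not maximal. The remaining possibilities are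
$$(I,J)=([4],\{1,2\})\qquad\text{and}\qquad(I,J)=(\{1,2,3\},\{1,2,4\}).$$

**Step 3: both cells are Bruhat.** We give nonneg $L_1\subset L_2\subset L_3$ over $\mathbb R$ with the right supports in ranks 1 and 3; Fact 4 then completes the flag.

For $([4],\{1,2\})$ take $L_1=\langle(1,1,1,1)\rangle$, $L_2=L_1+\langle(0,0,1,2)\rangle$, $L_3=\langle e_1+e_2,e_3,e_4\rangle$. The minors of $L_2$ are $p_{12}=0$, $p_{13}=p_{23}=1$, $p_{14}=p_{24}=2$, $p_{34}=1$. The space $L_3$ contains $L_2$ and is represented by $e_{134}+e_{234}$.

For $(\{1,2,3\},\{1,2,4\})$ take $L_1=\langle e_1+e_2+e_3\rangle$, $L_2=\langle e_1+e_2,e_3\rangle$, $L_3=L_2+\langle e_1+e_4\rangle$. They are represented by $e_1+e_2+e_3$, by $e_{13}+e_{23}$, and by $(e_{13}+e_{23})\wedge(e_1+e_4)=e_{123}+e_{134}+e_{234}$.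

By Fact 2, all cells are Bruhat.

**Step 4: no tnn $\boldsymbol\nu$.** Here the hidden plane enters. By Fact 1, a tnn $\boldsymbol\nu$ inducing this subdivision has underlying flag matroid $\mathbf M$. So there is a tnn flag over $\mathcal C$ with all $x_i>0$, $p_{123}>0$, and $p_{124}=0$. Lemma 1 with $(i,j,k,l)=(1,2,3,4)$ gives
$$0=x_3p_{124}\ge x_4p_{123}>0,$$
a contradiction. The same computation over $\mathbb R$ shows that $P_{\mathbf M}$ is not Bruhat. This proves Theorem A. $\square$

The reason for failure is coarse: the support $\mathbf M$ itself is not Bruhat. This is a necessary condition for $\boldsymbol\nu$. For fixed $n$ and $\mathbf M$, the existence of a complete nonneg flag with support $\mathbf M$ in the ranks $\mathbf d$ is a first-order statement over ordered fields. The fields $\mathcal C$ and $\mathbb R$ are both real closed ($\mathcal C$ is a field of generalized power series with real closed coefficient field and divisible value group). By Tarski's transfer principle, the statement holds over $\mathcal C$ if and only if it holds over $\mathbb R$. So we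 now ask for $P_{\mathbf M}$ to be Bruhat as well.

## 6. Ranks $(1,n-1)$ over a Bruhat polytope

On four letters the extra requirement makes ranks $(1,3)$ harmless. We prove this for all $(1,n-1)$, $n\ge3$; this is one of the positive parts of Theorem C. For $L_1=\langle x\rangle$ and $L_{n-1}$ with coordinates $q_i=p_{[n]\setminus i}$, put
$$a_i=x_iq_i,\qquad s_k=\sum_{i\le k}(-1)^{k-i}a_i,\qquad s_0=0,\qquad\text{so}\quad a_k=s_{k-1}+s_k .$$
As $L_{n-1}=\{v:\sum(-1)^iq_iv_i=0\}$, we have $L_1\subset L_{n-1}$ if and only if $s_n=0$. Which such pairs extend to a complete nonneg flag?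

**Lemma 2.** Let $K$ be $\mathbb R$ or $\mathcal C$. Let $x,q\in K^n$ be nonzero with nonnegative entries and $s_n=0$. Then $(L_1,L_{n-1})$ is tnn if and only if $s_k\ge0$ for all $k$.

For the flag of Section 5, $a=(1+t,1,0,t)$ and $s_2=a_2-a_1=-t<0$: this is the violated inequality.

*Proof of Lemma 2.* **Step 1: reductions and a determinant formula.** This step moves the problem to $\mathbb R$ and to $x=\mathbf 1=(1,\dots,1)$. For fixed $n$ the statement is first-order over ordered fields, so by Tarski's transfer principle we may take $K=\mathbb R$. Scaling column $i$ by $\lambda_i>0$ replaces $x_i$ by $\lambda_ix_i$ and $q_i$ by $(\prod\lambda)\lambda_i^{-1}q_i$, so all $a_i$, hence all $s_k$, are multiplied by the common positive factor $\prod\lambda$. If $x>0$, we may therefore take $x=\mathbf 1$.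

For $L=\langle\mathbf 1,f_1,\dots,f_{k-1}\rangle$ let $D$ be the $(k-1)\times(n-1)$ matrix with entries $f_j(i+1)-f_j(i)$ and columns $c_1,\dots,c_{n-1}$. Subtracting from each chosen column the preceding one turns the first row into $(1,0,\dots,0)$, so for $i_0<\dots<i_{k-1}$
$$p_{i_0\dots i_{k-1}}(L)=\det\Big(\sum_{i_0\le j<i_1}c_j,\ \dots,\sum_{i_{k-2}\le j<i_{k-1}}c_j\Big).\tag{4}$$
Take $k=n-1$, and let $z_j$ be the maximal minor of $D$ that omits column $j$, with $z_0=z_n=0$. Leaving out the index $i$ with $1<i<n$ in (4) merges $c_{i-1}+c_i$ into one column, so $q_i=z_i+z_{i-1}$. For $i=1$ and $i=n$ the columns are $c_2,\dots,c_{n-1}$ and $c_1,\dots,c_{n-2}$, and the same formula holds. As $x=\mathbf 1$, we have $a_i=q_i=z_{i-1}+z_i$, and by induction $s_k=z_k$.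

**Step 2: "only if".** We show $s_k\ge0$ for a complete nonneg flag $F_\bullet$, first making all coordinates strictly positive. For $0<\delta<1$ let $G_\delta=(\delta^{(i-j)^2})_{i,j}$. Up to positive row and column factors it is $((\delta^{-2i})^{j})_{i,j}$, a generalized Vandermonde matrix with increasing nodes and increasing exponents, so all its minors are positive. Also $G_\delta\to\mathrm{id}$ as $\delta\to0$. By Cauchy–Binet, the coordinates of $F_kG_\delta$ are $\sum_Cp_C(F_k)\det(G_\delta)_{C,B}>0$, and they converge to $p_B(F_k)$. So $x,q$ and all $s_k$ are limits of the corresponding data of flags with all Plücker coordinates positive. Hence it suffices to show $s_k>0$, $1\le k\le n-1$, for such flags, and by scaling we may take $x=\mathbf 1$.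

Write $F_k=\langle\mathbf 1,f_1,\dots,f_{k-1}\rangle$ for $1\le k\le n$. Changing the signs of $f_1,f_2,\dots$ in turn, we may assume that the minors of these rows are positive. Let $D$ be the difference matrix of $f_1,\dots,f_{n-1}$, and let $D_m$ be its first $m$ rows. By (4), the maximal minor of $D_m$ on the consecutive columns $i,\dots,i+m-1$ is $p_{i,i+1,\dots,i+m}(F_{m+1})>0$. We claim that all maximal minors of all $D_m$ are positive. Use induction on $m$, and for fixed $m$ on $\max I-\min I$, where $I$ is the column set. Intervals are done, which includes $m=1$. If $I$ is not an interval, let $i=\min I$, $l=\max I$, choose $j\notin I$ with $i<j<l$, and put $S=I\setminus\{i,l\}$. Apply (2) to the row spaces of $D_{m-1}\subset D_m$: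
$$p_{Sj}\,p'_{I}=p_{Si}\,p'_{Sjl}+p_{Sl}\,p'_{Sij}.$$
The unprimed factors are positive by induction on $m$; the sets $S\cup\{j,l\}$ and $S\cup\{i,j\}$ have smaller spread than $I$, so the primed factors on the right are positive. Hence $p'_I>0$. In particular $s_k=z_k>0$ for $1\le k\le n-1$.

**Step 3: "if" in the strict case.** Here we build the complete flag when $x>0$ and $s_k>0$ for $1\le k\le n-1$. By scaling let $x=\mathbf 1$, and put $z_k=s_k$. For $1\le j\le n-2$ let $h_j=z_{j+1}e_j+z_je_{j+1}\in\mathbb R^{n-1}$, let $f_j\in\mathbb R^n$ have difference vector $h_j$, and put $F_k=\langle\mathbf 1,f_1,\dots,f_{k-1}\rangle$ for $1\le k\le n-1$.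

The matrix with rows $h_j$ is bidiagonal with nonnegative entries, and all its minors are nonnegative. Indeed, take rows $r_1<\dots<r_m$, columns $\gamma_1<\dots<\gamma_m$, and a permutation $\sigma$ with nonzero term, so $\gamma_{\sigma(i)}\in\{r_i,r_i+1\}$. An inversion $i<i'$, $\sigma(i)>\sigma(i')$ would give $\gamma_{\sigma(i)}\le r_i+1\le r_{i'}\le \gamma_{\sigma(i')}<\gamma_{\sigma(i)}$. So only the identity contributes. Expanding (4) multilinearly, each coordinate of $F_k$ is a sum of minors with increasing column indices, hence nonnegative.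

The minor of $(h_1,\dots,h_{n-2})$ that omits column $j$ takes column $i$ in rows $i<j$ and column $i+1$ in rows $i\ge j$. It equals
$$\prod_{i<j}z_{i+1}\prod_{i=j}^{n-2}z_i=(z_2\cdots z_{n-2})\,z_j>0 .$$
So the $h_j$ are independent and $\dim F_k=k$. By Step 1, $F_{n-1}$ has coordinates proportional to $z_{i-1}+z_i=a_i=q_i$, so $F_{n-1}=L_{n-1}$. With the whole space, this is a complete nonneg flag through $(L_1,L_{n-1})$.

**Step 4: "if" in general.** We approximate by the strict case. For $\varepsilon>0$ let $z_k^\varepsilon=s_k+\varepsilon$ for $1\le k\le n-1$, $z_0^\varepsilon=z_n^\varepsilon=0$, and $a_i^\varepsilon=z_{i-1}^\varepsilon+z_i^\varepsilon>0$. As $s_0=s_n=0$, we have $a^\varepsilon_i\to a_i$ when $\varepsilon\to0$. Put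
$$(x_i^\varepsilon,q_i^\varepsilon)=\begin{cases}(x_i,\ a_i^\varepsilon/x_i)&\text{if }x_i>0,\\(a_i^\varepsilon/q_i,\ q_i)&\text{if }x_i=0<q_i,\\(\sqrt{a_i^\varepsilon},\sqrt{a_i^\varepsilon})&\text{if }x_i=q_i=0.\end{cases}$$
Then $x^\varepsilon>0$, $x_i^\varepsilon q_i^\varepsilon=a_i^\varepsilon$, the alternating sums are $z_k^\varepsilon>0$ for $1\le k\le n-1$ and $0$ for $k=n$, and $(x^\varepsilon,q^\varepsilon)\to(x,q)$. Step 3 gives complete nonneg flags through the approximating pairs. The complete flag variety is compact and nonnegativity is a closed condition, so a limit of these flags is a complete nonneg flag through $(L_1,L_{n-1})$. $\square$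

The second ingredient says how little a subdivision of rank $(1,n-1)$ remembers. Put $\mu_*(i)=\mu_{n-1}([n]\setminus i)$, let $T,U$ be the supports of $\mu_1,\mu_*$, $V=T\cap U$, and $A_i=\mu_1(i)+\mu_*(i)$ on $V$. A cell is described by $(I,J)$ with
$$I=\arg\min_Tu,\quad J=\arg\min_Uv,\qquad u_i=\mu_1(i)-\theta_i,\quad v_i=\mu_*(i)+\theta_i .$$
As $\theta$ varies, $u$ is free on $T\setminus U$, $v$ is free on $U\setminus T$, and on $V$ the only constraint is $u_i+v_i=A_i$.

**Lemma 3.** Let $V\neq\emptyset$ and let $S\subseteq V$ be the set where $A$ is minimal. The cells are exactly the pairs of nonempty $I\subseteq T$, $J\subseteq U$ with $I\cap J=S$ or $I\cap J=\emptyset$. So the subdivision depends only on $(T,U,S)$.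

*Proof.* Adding a constant to $\mu_1$, let $\min_VA=0$.

*Necessity.* Let $\kappa=\min u+\min v$. For $i\in S$ we have $\kappa\le u_i+v_i=0$. If $\kappa=0$, then $i\in V$ lies in $I\cap J$ if and only if $u_i+v_i=\kappa$, that is, $A_i=0$; so $I\cap J=S$. If $\kappa<0$, then $i\in I\cap J$ would give $A_i=\kappa<0$; so $I\cap J=\emptyset$.

*Sufficiency.* Let $I\cap J=S$. Put $u=0$ on $I$ and $v=0$ on $J$; this is consistent since $A=0$ on $S$. On $V\cap(I\setminus J)$ this forces $v_i=A_i>0$, and on $V\cap(J\setminus I)$ it forces $u_i=A_i>0$. Put $u_i=v_i=A_i/2>0$ on $V\setminus(I\cup J)$, and positive values at the remaining free places. Then the minima are $0$, attained exactly on $I$ and $J$. Let $I\cap J=\emptyset$. Put $u=-1$ on $I$ and $v=-1$ on $J$. On $V\cap(I\cup J)$ the other one equals $A_i+1>-1$. Put $u_i=v_i=A_i/2>-1$ on $V\setminus(I\cup J)$ and $0$ elsewhere. $\square$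

**Proposition 2.** Let $\mathbf d'=\{1,n-1\}$ with $n\ge3$. Every regular Bruhat subdivision of rank $\mathbf d$ of a Bruhat polytope $P_{\mathbf M}$ is induced by a tnn valuated flag matroid.

*Proof.* If $V=\emptyset$, we can achieve $u=0$ on $T$ and $v=0$ on $U$. So $\mathbf M$ itself is a cell and the subdivision is trivial. A real tnn flag with support $\mathbf M$, viewed over $\mathcal C$, has all finite valuations $0$ and induces it.

Let $V\ne\emptyset$, with $S$ as in Lemma 3. The pair $I=T$, $J=S\cup(U\setminus T)$ has $I\cap J=S$, so it is a cell, and it is Bruhat. For a real tnn flag with this support, the products $x_iq_i$ form, by Lemma 2, a vector $a^0\in\mathbb R^n_{\ge0}$ with support $S$, all $s_k(a^0)\ge0$, and $s_n(a^0)=0$. Since $P_{\mathbf M}$ is Bruhat, we get in the same way $a^1\in\mathbb R^n_{\ge0}$ with support $V$, all $s_k(a^1)\ge0$, and $s_n(a^1)=0$. Put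
$$a=a^0+t\,a^1,\qquad x=\mathbf 1_T,\qquad q_i=\begin{cases}a_i&i\in V,\\1&i\in U\setminus T,\\0&\text{elsewhere.}\end{cases}$$
Then $x_iq_i=a_i$ for all $i$, $s_k(a)=s_k(a^0)+t\,s_k(a^1)\ge0$, and $s_n(a)=0$. By Lemma 2 over $\mathcal C$ this pair is a tnn flag. Its supports are $T,U$, and $\operatorname{val}(x_iq_i)=\operatorname{val}(a_i)$ is $0$ on $S$ and $1$ on $V\setminus S$. So its valuation has the same $(T,U,S)$ as $\boldsymbol\mu$, and it induces the same subdivision by Lemma 3. $\square$

The replacement can be watched on four letters. Make the infinite entry of Theorem A finite: $\mu_1\equiv0$, $A=(0,0,2,1)$, that is, $\mu_3(124)=2$ and $\mu_3(123)=1$. This is the valuation of $x=\mathbf 1$, $q=(1,1-t+t^2,t^2,t)$, which are incident because $1+t^2=(1-t+t^2)+t$. It is not tnn, since (3) would give $\operatorname{val}(p_{124})\le\operatorname{val}(p_{123})$ for $x_i$ of equal valuation. But take $a=(1,1,0,0)+t(1,2,2,1)$. Then $s_1=1+t$, $s_2=t$, $s_3=t$, $s_4=0$, so $x=\mathbf 1$, $q=a$ is tnn by Lemma 2, and it has the same $(T,U,S)=([4],[4],\{1,2\})$. So the two subdivisions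 coincide, and a perturbation of Theorem A on four letters does not help. The subdivision sees only *where* $A$ is minimal, and not the order of the larger values.

## 7. Five letters: Theorem B

We need a subdivision that reveals the order of two larger values. For $x$-coordinates of equal valuation, (3) with $(1,2,4,5)$ says $\nu_3(125)\le\nu_3(124)$. On five letters a cell can contain the triples $134$ and $135$, which forces $\theta_4=\theta_5$. If the same cell contains $124$ but not $125$, it reveals $\nu_3(124)<\nu_3(125)$. Theorem B is built this way. We write $12k$ for $\{1,2,k\}$, and so on.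

**Step 1: a realization, and $P_{\mathbf M}$ is Bruhat.** This shows that $\boldsymbol\mu$ is a valuated flag matroid. Let $L_1=\langle(1,1,1,1,1)\rangle$ and let $L_3$ be spanned by
$$(1,1,1,1,1),\qquad(0,t^2,2,1,-\tfrac t2),\qquad(0,-t,0,1,1).$$
The minors that contain column $1$ are $2\times2$ minors of the last two rows, and the others follow from $p_{jkl}=p_{1kl}-p_{1jl}+p_{1jk}$:
$$p_{123}=2t,\quad p_{124}=t+t^2,\quad p_{125}=\tfrac{t^2}2,\quad p_{134}=2,\quad p_{135}=2,\quad p_{145}=1+\tfrac t2,$$
$$p_{234}=2+t-t^2,\quad p_{235}=2+2t-\tfrac{t^2}2,\quad p_{245}=1+\tfrac{3t}2+\tfrac{t^2}2,\quad p_{345}=1+\tfrac t2 .$$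
The valuations are those of $\boldsymbol\mu$. The underlying flag matroid $(U_{1,5},U_{3,5})$ is Bruhat: the rows $(\tau_i^r)_i$, $r=0,1,2$, with $\tau=(0,1,2,3,4)$ have positive Vandermonde minors in ranks $1,2,3$, and Fact 4 completes the flag.

**Step 2: setting up the maximal cells.** We list all candidates. Put $\theta=-y$ with $\min y=0$, $I=\{i:y_i=0\}$, $w(B)=\mu_3(B)+\sum_{b\in B}y_b$, and $M_3=\arg\min w$; the cell is $(I,M_3)$. Let $Z$ be the set of triples that do not contain $\{1,2\}$, and let $m_k=\mu_3(12k)$, so $m_3=m_4=1$, $m_5=2$. Since $\dim P_{\mathbf M}=4$, a maximal cell satisfies: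

$$\text{there is no nonempty }S\subseteq[5]\setminus I\text{ with }|B\cap S|\text{ constant for }B\in M_3. \tag{5}$$

Otherwise $\sum_{i\in S}v_i$ would be constant on both summands, and $S\neq[5]$ since $I\ne\emptyset$. In particular no element outside $I$ is a loop (in no basis) or a coloop (in every basis) of $M_3$. Assume (5) from now on.

**Step 3: $I$ contains a triple of $Z$.** Then $\min w=0$, attained only by triples of $Z$ inside $I$. Elements outside $I$ would be loops, so $I=[5]$, $y=0$, $M_3=Z$.

In all other cases $|I|\le3$, because a set of four or more elements contains a triple of $Z$: leave out $1$ or $2$. If $|I|=3$, then $I\notin Z$, so $I=\{1,2,k\}$.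

**Step 4: $I\not\supseteq\{1,2\}$ is impossible.** Here $|I|\le2$. We claim that every $B\in M_3$ contains $I$; then $|B\cap S|=3-|I|$ for $S=[5]\setminus I$, against (5). Suppose $i\in I\setminus B$. Note $B\setminus I\neq\emptyset$. If we find $c\in B\setminus I$ with $B-c+i\in Z$, then $w(B-c+i)\le w(B)-y_c<w(B)$, a contradiction.

- If $i\notin\{1,2\}$ and $B\in Z$, any $c\in B\setminus I$ works.
- If $i\notin\{1,2\}$ and $B=12k$, take $c\in\{1,2\}\setminus I$.
- If $i\in\{1,2\}$, let $i'$ be the other element of $\{1,2\}$; then $i'\notin I$. If $i'\in B$, take $c=i'$. If $i'\notin B$, any $c\in B\setminus I$ works.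

**Step 5: $I=\{1,2,k\}$.** Let $\{a,b\}=\{3,4,5\}\setminus k$. Then $w(12k)=m_k$, $w(1ka)=w(2ka)=y_a$, $w(1kb)=w(2kb)=y_b$, while $w(12a)>y_a$, $w(12b)>y_b$, and $w(1ab)=w(2ab)=w(kab)=y_a+y_b$ exceeds both $y_a$ and $y_b$. Since $a$ and $b$ are not loops, $y_a=y_b=\min w\le m_k$. If $y_a=y_b<m_k$, then $M_3=\{1ka,2ka,1kb,2kb\}$ and $S=\{a,b\}$ violates (5). So $y_a=y_b=m_k$ and $M_3=\{12k,1ka,2ka,1kb,2kb\}$.

**Step 6: $I=\{1,2\}$.** This is the last case. Here $w(12k)=m_k+y_k$, $w(1jk)=w(2jk)=y_j+y_k$ for $j,k\in\{3,4,5\}$, and $345$ is not minimal since $w(345)>w(134)$. Let $m=\min w$, $H=\{k:12k\in M_3\}$, and $E=\{jk:y_j+y_k=m\}$. If $H=\emptyset$ or $E=\emptyset$, then $|B\cap\{3,4,5\}|$ is constant, against (5). For $k\in H$ we have $y_k=m-m_k$; hence for $j\in\{3,4,5\}\setminus k$,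
$$y_j\ge m_k,\quad\text{with equality if and only if }jk\in E. \tag{6}$$

- $H=\{k\}$, the others being $a,b$. If $ab\notin E$, then $ka,kb\in E$, since $a,b$ are not loops and not in $H$. Then every basis contains $k$, a coloop outside $I$, a contradiction. If $ab\in E$, then $y_a=m-y_b\le m-m_k$ by (6), while $a\notin H$ gives $y_a>m-m_a$. So $m_k<m_a$, and likewise $m_k<m_b$. This is impossible, since only one of $m_3,m_4,m_5$ exceeds the minimum $1$.
- $H=\{3,4\}$. Then $y_3=y_4=m-1\ge1$ by (6). Since $5$ is not a loop and $5\notin H$, $35$ or $45$ is in $E$, so $y_5=1$. Also $5\notin H$ gives $3=m_5+y_5>m$. If $m>2$, then $y_3+y_4=2m-2>m$, so $34\notin E$, and $|B\cap\{3,4\}|=1$ for all $B\in M_3$, against (5). So $m=2$, $y=(0,0,1,1,1)$, and $M_3=\{123,124,134,234,135,235,145,245\}$.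
- $H=\{3,5\}$. Then $y_5=m-2\ge m_3=1$, so $m\ge3$, and $y_4\ge m_5=2$. Since $4$ is not a loop and $4\notin H$, $34$ or $45$ is in $E$. If $34\in E$, then $y_4=m_3=1$, impossible. If $45\in E$, then $y_4=2$, but $4\notin H$ gives $1+y_4=3>m$, a contradiction.
- $H=\{4,5\}$ is excluded by the symmetry $3\leftrightarrow4$ of $\mu_3$.
- $H=\{3,4,5\}$. Then $y_3=y_4=m-1$ and $y_5=m-2\ge1$, so $m\ge3$, $2m-2>m$, and $34\notin E$. Since $E\ne\emptyset$, $35$ or $45$ is in $E$, so $y_5=1$, $m=3$, $y=(0,0,2,2,1)$, and $M_3=\{123,124,125,135,235,145,245\}$.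

**Step 7: every candidate is Bruhat.** We give nonneg real $L_1\subset L_2\subset L_3$ with the required supports in ranks $1$ and $3$, and use Fact 4.

- $C_0$: $I=[5]$, $M_3=Z$. Take the rows $\mathbf 1,\tau,\tau^2$ with $\tau=(0,0,1,2,3)$. The minors are Vandermonde products, nonnegative, and in rank $3$ zero if and only if the index set contains $\{1,2\}$.
- $C^3$: $I=\{1,2,3\}$, $M_3=\{123,134,234,135,235\}$. Take $L_1=\langle e_1+e_2+e_3\rangle$, $L_2=\langle e_1+e_2,e_3\rangle$, $L_3=L_2+\langle e_1+e_4+e_5\rangle$.
- $C^4$: $I=\{1,2,4\}$, $M_3=\{124,134,234,145,245\}$. Take $L_1=\langle e_1+e_2+e_4\rangle$, $L_2=\langle e_1+e_2,e_4\rangle$, $L_3=L_2+\langle e_1-e_3+e_5\rangle$.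
- $C^5$: $I=\{1,2,5\}$, $M_3=\{125,135,235,145,245\}$. Take $L_1=\langle e_1+e_2+e_5\rangle$, $L_2=\langle e_1+e_2,e_5\rangle$, $L_3=L_2+\langle e_1-e_3-e_4\rangle$.
- $C_4$: $I=\{1,2\}$, $M_3=\{123,124,134,234,135,235,145,245\}$. Take $L_1=\langle e_1+e_2\rangle$, $L_2=L_1+\langle e_3+e_4\rangle$, $L_3=L_2+\langle-e_2+e_4+e_5\rangle$.
- $C_5$: $I=\{1,2\}$, $M_3=\{123,124,125,135,235,145,245\}$. Take $L_1=\langle e_1+e_2\rangle$, $L_2=L_1+\langle e_2+e_3+e_4+e_5\rangle$, $L_3=L_2+\langle e_3+e_4+2e_5\rangle$.

For $C^k$, $L_2$ is represented by $e_{1k}+e_{2k}$. Wedging with $e_1$ gives $e_2\wedge e_k\wedge e_1=e_{12k}$. Wedging with $e_a$ if $a>k$, and with $-e_a$ if $2<a<k$, gives $e_{\{1,k,a\}}+e_{\{2,k,a\}}$. The signs in the list are chosen accordingly. For $C_4$, $L_2$ is $e_{13}+e_{14}+e_{23}+e_{24}$. Wedging it with $-e_2$ gives $e_{123}+e_{124}$, with $e_4$ it gives $e_{134}+e_{234}$, and with $e_5$ it gives $e_{135}+e_{145}+e_{235}+e_{245}$. For $C_5$, $L_2$ is $e_{12}+\sum_{j=3}^5(e_{1j}+e_{2j})$. The part $e_{12}$ contributes $e_{123}+e_{124}+2e_{125}$, and for $r=1,2$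
$$(e_{r3}+e_{r4}+e_{r5})\wedge(e_3+e_4+2e_5)=(1-1)e_{r34}+(2-1)e_{r35}+(2-1)e_{r45}=e_{r35}+e_{r45}.$$
So all supports are as claimed. By Fact 2, all cells are Bruhat. Moreover $C_0$ (at $y=0$) and $C_4$ (at $y=(0,0,1,1,1)$) really are cells: evaluating $w$ at these $y$ gives the stated sets.

**Step 8: no tnn $\boldsymbol\nu$ of rank $(1,3)$ on $[5]$ has both $C_0$ and $C_4$ as cells.** This is the obstruction, and by Fact 1 it finishes the proof. Suppose such a $\boldsymbol\nu=(\nu_1,\nu_3)$ exists, and let $C_0=\boldsymbol\nu^{\theta^0}$. Replace $\nu_i(B)$ by $\nu_i(B)-\sum_{b\in B}\theta^0_b$. This is a column scaling by the positive elements $t^{-\theta^0_b}$, so tnn is preserved, and the set of cells is unchanged. Now $C_0=\boldsymbol\nu^0$, so after adding constants $\nu_1\equiv0$ and $\nu_3=0$ on $Z$. Let $C_4=\boldsymbol\nu^\theta$. Since $134$ and $135$ are both bases in $C_4$,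
$$-\theta_1-\theta_3-\theta_4=-\theta_1-\theta_3-\theta_5,\qquad\text{so}\quad\theta_4=\theta_5 .$$
Since $124$ is a basis in $C_4$ and $125$ is not,
$$\nu_3(124)-\theta_1-\theta_2-\theta_4<\nu_3(125)-\theta_1-\theta_2-\theta_5,\qquad\text{so}\quad\nu_3(124)<\nu_3(125).$$
Take a tnn flag over $\mathcal C$ that realizes $\boldsymbol\nu$. All $x_i$ are positive with equal valuations, and $p_{124}>0$. Lemma 1 with $(i,j,k,l)=(1,2,4,5)$ gives $x_4p_{125}\ge x_5p_{124}>0$. Hence $\operatorname{val}(p_{125})\le\operatorname{val}(p_{124})$, that is, $\nu_3(125)\le\nu_3(124)$, a contradiction. This proves Theorem B. $\square$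

## 8. Which rank vectors: Theorem C

**Consecutive ranks.** If $\mathbf d'$ is empty there is nothing to prove. If $\mathbf d'$ is consecutive, we quote: for consecutive ranks, a valuated flag matroid is tnn if and only if all cells of its subdivision are Bruhat, so $\boldsymbol\nu=\boldsymbol\mu$ works. This is Boretsky–Eur–Williams, *Polyhedral and tropical geometry of flag positivity*, Theorem A, combined with Bloch–Karp, *On two notions of total positivity for partial flag varieties*: for consecutive ranks, nonneg Plücker coordinates imply tnn. Together with Proposition 2, this gives the "if" direction of both parts of Theorem C. (For $\mathbf d'=\{1,n-1\}$ with two entries, $n\ge3$; the remaining $\mathbf d'$ of that form is a single integer, hence consecutive.)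

For the "only if" directions, a *gap* of $\mathbf d'$ is a pair $a<b$ of successive entries with $b-a\ge2$. Then $1\le a$ and $b\le n-1$. If $\mathbf d'$ is not consecutive, it has a gap.

### 8.1 Any gap carries the four-letter example

**Step 1: the valuated flag matroid.** We spread the flag of Section 5 over the ranks $a,b$ with loops and coloops. Let $a<b$ be a gap, so $n\ge4$. Let $Q=[4]$ and split $\{5,\dots,n\}=E\sqcup H\sqcup F$ with $|E|=a-1$, $|H|=b-a-2$, $|F|=n-b-1$; the sizes add up to $n-4$. Fix linear orders on $E,H,F$. Let $L_1^\circ\subset L_3^\circ\subset\mathcal C^Q$ be the flag of Section 5. For the ranks in $\mathbf d'$ define the constituents: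

- rank $c<a$: $\mathcal C^{E_c}$, with $E_c$ the first $c$ elements of $E$;
- rank $a$: $L_1^\circ\oplus\mathcal C^E$;
- rank $b$: $L_3^\circ\oplus\mathcal C^{E\cup H}$;
- rank $c$ with $b<c\le n-1$: $L_3^\circ\oplus\mathcal C^{E\cup H\cup F_c}$, with $F_c$ the first $c-b$ elements of $F$.

This is a flag over $\mathcal C$; let $\boldsymbol\mu$ be its valuations.

**Step 2: the subdivision is Bruhat.** By Fact 7(a) the values of $\mu$ on $B\cup G$ are those of Section 5 on $B\subseteq Q$, and $\theta$ outside $Q$ only adds a constant in each rank. So the cells arise from the cells $(I,M_3)$ of Theorem A by the same recipe. Let $F_\bullet^\circ$ be a complete nonneg real flag in $\mathbb R^Q$ with supports $I,M_3$ in ranks $1,3$. Add the elements of $E$ one by one, pass through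
$$F_1^\circ\oplus\mathbb R^E\subset F_2^\circ\oplus\mathbb R^E\subset F_3^\circ\oplus\mathbb R^E,$$
add the elements of $H$, then those of $F$, to reach dimension $3+(n-4)=n-1$, and end with $\mathbb R^n$. By Fact 7(a) this complete flag is nonneg, and it represents the cell.

**Step 3: no tnn $\boldsymbol\nu$.** Here we return to $Q$. The flag of a tnn $\boldsymbol\nu$ inducing this subdivision has the same support as $\boldsymbol\mu$, by Fact 1. By Fact 7(b), $L_a=L_1'\oplus\mathcal C^E$ and $L_b=L_3'\oplus\mathcal C^{E\cup H}$, where $L_1'\subset L_3'$ are the projections to $\mathcal C^Q$ and have the support of Theorem A. By Fact 5, $(L_1',L_3')$ is tnn. This contradicts Step 4 of Section 5. So Part 1 of Theorem C is proved. $\square$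

### 8.2 A gap away from one end, over a Bruhat polytope

Assume that $\mathbf d'$ is neither consecutive nor $\{1,n-1\}$. If every gap had $a=1$ and $b=n-1$, then, since there is a gap and its entries are successive, $\mathbf d'=\{1,n-1\}$. So some gap has $b\le n-2$ or $a\ge2$.

**Step 1: duality lets us assume $b\le n-2$.** Replace each $L_i$ by its orthogonal complement for the form $\sum_i(-1)^iu_iv_i$. For the standard form, the textbook formula is $p_{[n]\setminus B}(L^\perp)=(-1)^{\sum_{b\in B}b}\,p_B(L)$ up to a common scalar. The complement for our form is obtained from it by multiplying column $i$ by $(-1)^i$, and this cancels the signs up to a common one. So now $p_{[n]\setminus B}(L^\perp)=p_B(L)$ up to a common scalar. Hence complements of nonneg spaces are nonneg, complete nonneg flags are reversed into complete nonneg flags, and tnn is preserved over $\mathbb R$ and over $\mathcal C$. With $\mu^*(C)=\mu([n]\setminus C)$ we have $\mu(B)-\theta(B)=\mu^*([n]\setminus B)+\theta([n]\setminus B)-\theta([n])$, so $\boldsymbol\mu^\theta$ goes to $(\boldsymbol\mu^*)^{-\theta}$.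 The polytopes are mapped by $v\mapsto s\mathbf 1-v$, where $s=|\mathbf d'|$. So counterexamples that are valuations of flags over $\mathcal C$, of rank $\mathbf d'$ and of rank $\{n-c:c\in\mathbf d'\}$, correspond, including the property that $P_{\mathbf M}$ is Bruhat. A gap $(a,b)$ with $a\ge2$ becomes the gap $(n-b,n-a)$ with $n-a\le n-2$. So fix a gap with $b\le n-2$; then $n\ge5$. Our example will be the valuation of a flag over $\mathcal C$.

**Step 2: a constituent of rank $4$ on $[5]$.** If $n-1\in\mathbf d'$, the five-letter example also needs a hyperplane; we provide it here. With $L_1\subset L_3$ from Section 7, let $L_4=L_3+\mathcal Ce_5$. Since $5$ is not a coloop of $L_3$, $\dim L_4=4$, and the valuations are $\mu_4(B\cup5)=\mu_3(B)$ for triples $B\subseteq[4]$ and $\mu_4(1234)=\infty$.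

**Claim.** All cells of $(\mu_1,\mu_3,\mu_4)$ are Bruhat.

With $y,I,w,M_3$ as in Section 7, a cell is $(I,M_3,N^y\oplus5)$ with $N^y=\arg\min\{w(B):B\in\binom{[4]}3\}$, where $\oplus\,5$ means that $5$ is added to every basis.

*Case $\alpha$: some basis of $M_3$ avoids $5$.* Then $N^y=\{B\in M_3:5\notin B\}$. By Theorem B there is a complete nonneg real flag $F_\bullet$ with supports $I,M_3$ in ranks $1,3$. As $5$ is not a coloop of $M_3$, $F_3+\mathbb Re_5$ has dimension $4$; its coordinates are $p_{B\cup5}=p_B$ for $B\subseteq[4]$, and its support is $N^y\oplus5$. So $F_1\subset F_2\subset F_3\subset F_3+\mathbb Re_5\subset\mathbb R^5$ represents the cell.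

*Case $\beta$: all bases of $M_3$ contain $5$.* Then $M_3=R\oplus5$, where $R$ is the set of pairs $A\subset[4]$ that minimize $\rho(A)+\sum_{i\in A}y_i$, with $\rho(A)=\mu_3(A\cup5)$; so $\rho(12)=2$ and $\rho=0$ otherwise. Let $N$ be $\mu_3$ restricted to triples of $[4]$: $N(123)=N(124)=1$, $N(134)=N(234)=0$. The tuple $(0,\rho,N)$ on $[4]$ is a tnn valuated flag matroid. Indeed, the rows $(1,1,1,1)$, $(0,t^2,1,2)$, $(0,-t,0,1)$ give
$$p_{12}=t^2,\quad p_{13}=1,\quad p_{14}=2,\quad p_{23}=1-t^2,\quad p_{24}=2-t^2,\quad p_{34}=1,$$
$$p_{123}=t,\quad p_{124}=2t+t^2,\quad p_{134}=1,\quad p_{234}=1-t-t^2,$$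
all positive, with these valuations, and Fact 4 applies. By Fact 3 there is a complete nonneg real flag $F'_\bullet$ in $\mathbb R^4$ with supports $(\arg\min y|_{[4]},R,N^y)$ in ranks $1,2,3$. Let $F_1'=\langle v\rangle$ with $v\ge0$. If $I=\{5\}$, use
$$\langle e_5\rangle\subset F_1'\oplus\mathbb Re_5\subset F_2'\oplus\mathbb Re_5\subset F_3'\oplus\mathbb Re_5\subset\mathbb R^5 .$$
Otherwise $I$ meets $[4]$, so $\min y|_{[4]}=0$ and $\arg\min y|_{[4]}=I\setminus5$. Replace the first space by $\langle v\rangle$ if $5\notin I$, and by $\langle v+e_5\rangle$ if $5\in I$; both lie in $F_1'\oplus\mathbb Re_5$. By Fact 7(a) these flags are nonneg. Their supports in ranks $1,3,4$ are $I$, $R\oplus5=M_3$, and $N^y\oplus5$. This proves the claim.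

**Step 3: the example for general $n$.** We now spread the flag over all ranks. Let $Q=[5]$ and $\{6,\dots,n\}=E\sqcup H\sqcup F$ with $|E|=a-1$, $|H|=b-a-2$, $|F|=n-b-2$; the sizes add up to $n-5$. For the ranks in $\mathbf d'$ take:

- rank $c<a$: $\mathcal C^{E_c}$, with $E_c$ the first $c$ elements of $E$;
- rank $a$: $L_1\oplus\mathcal C^E$;
- rank $b$: $L_3\oplus\mathcal C^{E\cup H}$;
- rank $c$ with $b<c\le n-2$: $L_3\oplus\mathcal C^{E\cup H\cup F_c}$, with $F_c$ the first $c-b$ elements of $F$;
- rank $n-1$, if it occurs: $L_4\oplus\mathcal C^{E\cup H\cup F}$.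

Let $\boldsymbol\mu$ be the valuations of this flag. As in 8.1, its cells come from the cells $(I,M_3,N^y\oplus5)$ of Step 2. Given a complete nonneg real flag $F_\bullet$ in $\mathbb R^5$ that represents such a cell, add the elements of $E$, pass through $F_1\oplus\mathbb R^E\subset F_2\oplus\mathbb R^E\subset F_3\oplus\mathbb R^E$, add $H$ and then $F$, continue with $F_4\oplus\mathbb R^{E\cup H\cup F}$ of dimension $n-1$, and end with $\mathbb R^n$. So all cells are Bruhat. The polytope $P_{\mathbf M}$ is Bruhat by the same construction, starting from the Vandermonde flag of Section 7, Step 1, in ranks $1,2,3$ and $F_4=F_3+\mathbb Re_5$. The coordinates of $F_4$ are $p_{B\cup5}=p_B(F_3)>0$ for triples $B\subset[4]$, so its support is that of $\mu_4$.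

**Step 4: no tnn $\boldsymbol\nu$.** We reduce to Step 8 of Section 7. Suppose a tnn $\boldsymbol\nu$ induces this subdivision. As in 8.1, Facts 1 and 7(b) give $L_a=L_1'\oplus\mathcal C^E$ and $L_b=L_3'\oplus\mathcal C^{E\cup H}$ for its flag, and by Fact 5 the pair $(L_1',L_3')$ is tnn on $[5]$. By Fact 1, $\boldsymbol\nu$ and $\boldsymbol\mu$ have the same set of flag matroids $\boldsymbol\nu^\theta$, $\boldsymbol\mu^\theta$. Forget all constituents except those of ranks $a,b$, and then the loops and coloops outside $Q$. It follows that the valuations of $(L_1',L_3')$ have the same cells as the example of Theorem B, among them $C_0$ and $C_4$. This contradicts Step 8 of Section 7, and it proves Part 2 of Theorem C. $\square$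

For $n\le3$ every $\mathbf d'\subseteq\{1,2\}$ is consecutive, so by Theorem C the smallest $n$ with a counterexample is $4$, where Theorem A gives one. If $P_{\mathbf M}$ is also required to be Bruhat, then $n=4$ is excluded: the only non-consecutive $\mathbf d'\subseteq\{1,2,3\}$ is $\{1,3\}=\{1,n-1\}$. So in that case the smallest $n$ is $5$, by Theorem B.
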